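\title{Reduction numbers and weak $\mathfrak m$-fullness\\ in Cohen--Macaulay local rings}

\begin{abstract}
Let $(R,\mathfrak m)$ be a Cohen--Macaulay local ring of dimension $d\ge2$ with infinite residue field, and let $I$ be a minimal reduction of $\mathfrak m$. We compare the reduction number $\mathrm r_I(\mathfrak m)$ with the least integer $n_3(I)$ such that $I\mathfrak m^j$ is weakly $\mathfrak m$-full for all $j\ge n_3(I)$. We disprove the conjecture that the two numbers are always equal by an explicit two-dimensional ring with $\mathrm r_I(\mathfrak m)=3$ and $n_3(I)=4$, and we determine all pairs that occur: for each $d\ge 2$ they are the pairs $(r,r)$ with $r\ge0$ and the pairs $(r,N)$ with $3\le r<N<\infty$.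
\end{abstract}

\section{Introduction}\label{sec:intro}

All rings are commutative, Noetherian and unital, and $(R,\mathfrak m)$ denotes a local ring. For ideals $A,B$ we write $A:B=\{u\in R\mid uB\subseteq A\}$.

An ideal $L$ of $R$ is \emph{weakly $\mathfrak m$-full} if $L\mathfrak m:\mathfrak m=L$. The ideal $L\mathfrak m:\mathfrak m$ always contains $L$, and it is the largest ideal $L'$ with $L'\mathfrak m=L\mathfrak m$. Weak fullness is therefore a cancellation property: $L$ can be recovered from the product $L\mathfrak m$.

An ideal $I\subseteq\mathfrak m$ is a \emph{reduction} of $\mathfrak m$ if $I\mathfrak m^r=\mathfrak m^{r+1}$ for some $r\ge0$, and a \emph{minimal reduction} if it is minimal under inclusion among the reductions of $\mathfrak m$. To a reduction $I$ we attach two numbers,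
\begin{align*}
\mathrm r_I(\mathfrak m)&=\min\{r\ge0\mid I\mathfrak m^r=\mathfrak m^{r+1}\},\\
n_3(I)&=\min\{t\ge0\mid I\mathfrak m^j\text{ is weakly $\mathfrak m$-full for all }j\ge t\},
\end{align*}
with $\min\emptyset=\infty$. The first is the \emph{reduction number}. Multiplying $I\mathfrak m^j=\mathfrak m^{j+1}$ by $\mathfrak m$ shows that this equality holds exactly for $j\ge\mathrm r_I(\mathfrak m)$. So $\mathrm r_I(\mathfrak m)$ marks the point from which the ideals $I\mathfrak m^j$ are powers of $\mathfrak m$, and $n_3(I)$ marks the point from which $\mathfrak m$ can be canceled from them.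

One inequality holds in every local ring. Let $r=\mathrm r_I(\mathfrak m)\ge1$. The ideals $I\mathfrak m^{r-1}\subsetneq\mathfrak m^r$ have the same product $\mathfrak m^{r+1}$ with $\mathfrak m$, so the smaller one is not weakly $\mathfrak m$-full. Hence
\begin{equation}\label{eq:lower}
n_3(I)\ge \mathrm r_I(\mathfrak m).
\end{equation}
In the simplest cases this is an equality. Let $R$ be a power series ring in variables $a_1,\dots,a_d$ over a field, $d\ge 1$, and $I=\mathfrak m$. Then $a_1u\in\mathfrak m^{j+2}$ forces $u\in\mathfrak m^{j+1}$, and both numbers are $0$. Next let $R$ be Cohen--Macaulay of dimension one with infinite residue field. A minimal reduction is then principal, $I=(x)$ with $x$ a nonzerodivisor (Section~\ref{sec:prelim}). If $j\ge r$ and $u\mathfrak m\subseteq I\mathfrak m^j\cdot\mathfrak m=x\mathfrak m^{j+1}$, then $ux\in x\mathfrak m^{j+1}$, and canceling $x$ gives $u\in\mathfrak m^{j+1}=I\mathfrak m^j$. Thus $n_3(I)=\mathrm r_I(\mathfrak m)$ for every minimal reduction $I$. This result is quoted in \cite{MQ}, together with the fact that in this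 case $\mathrm r_I(\mathfrak m)$ does not depend on $I$. In higher dimension a minimal reduction of a Cohen--Macaulay ring is generated by a regular sequence, and it is natural to expect that the cancellation survives. The following conjecture is posed in \cite{MQ}.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $(R,\mathfrak m)$ be a Cohen--Macaulay local ring with infinite residue field and $\dim R\ge2$. Then $n_3(I)=\mathrm r_I(\mathfrak m)$ for every minimal reduction $I$ of $\mathfrak m$.}
\medskip

The conjecture is false, and one can say exactly how it fails.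

\begin{theorem}\label{thm:class}
Fix $d\ge2$. The pairs $(\mathrm r_I(\mathfrak m),n_3(I))$, where $(R,\mathfrak m)$ is a $d$-dimensional Cohen--Macaulay local ring with infinite residue field and $I$ is a minimal reduction of $\mathfrak m$, are exactly the elements of
\[
\{(r,r)\mid r\ge0\}\ \cup\ \{(r,N)\mid 3\le r<N<\infty\}.
\]
\end{theorem}

So for each $d\ge 2$ the conjectured equality holds whenever $\mathrm r_I(\mathfrak m)\le2$, and this bound is sharp: for every $r\ge3$ the difference $n_3(I)-\mathrm r_I(\mathfrak m)$ takes every positive integer value. The failure cannot be repaired by a better choice of $I$.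

\begin{theorem}\label{thm:C}
Let $k$ be an infinite field, $d\ge2$, $r\ge3$ and $N>r$. There is a $d$-dimensional complete Cohen--Macaulay local ring $(R,\mathfrak m)$ with residue field $k$ such that
\begin{enumerate}
\item[(a)] $\mathrm r_I(\mathfrak m)=r$ and $n_3(I)=N$ for some minimal reduction $I$ of $\mathfrak m$;
\item[(b)] $\mathrm r_{I'}(\mathfrak m)\le r<N=n_3(I')$ for every minimal reduction $I'$ of $\mathfrak m$.
\end{enumerate}
\end{theorem}

To see what goes wrong with the one-dimensional argument, let $I=(a,b)$ with $a,b$ a regular sequence, let $n\ge r$, and suppose $ua\in\mathfrak m^{n+1}=I\mathfrak m^n$, say $ua=ay+by'$ with $y,y'\in\mathfrak m^n$. From $a(u-y)=by'$ we get $u-y=bc$ and $y'=ac$ for some $c\in R$. To conclude that $u\in\mathfrak m^n$ we would like $c\in\mathfrak m^{n-1}$, but we only know that $ca\in\mathfrak m^n$. This is the same question one degree lower, so a failure of cancellation below the reduction number can be carried above it.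

The paper follows this thread. Section~\ref{sec:colon} expresses $n_3(I)$ through $\mathrm r_I(\mathfrak m)$ and the colon ideals $\mathfrak m^{n+1}:\mathfrak m$ (Theorem~\ref{thm:A}). Section~\ref{sec:equality} proves the equality for $\mathrm r_I(\mathfrak m)\le 2$ (Theorem~\ref{thm:B}) and isolates the one condition that can fail when $\mathrm r_I(\mathfrak m)=3$. Section~\ref{sec:rings} builds rings in which this condition fails in a prescribed way. Section~\ref{sec:example} works out the counterexample with $(d,r,N)=(2,3,4)$ by hand, and Section~\ref{sec:general} proves Theorems~\ref{thm:class} and~\ref{thm:C}.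

\section{Reductions, orders and the associated graded ring}\label{sec:prelim}

Residue fields are assumed infinite only where this is stated. The following lemma identifies minimal reductions in our examples, and its part (b) is the reason why the number $2$ appears in Theorem~\ref{thm:class}.

\begin{lemma}\label{lem:red}
Let $(R,\mathfrak m)$ be a local ring of dimension $d\ge1$ and $I$ a reduction of $\mathfrak m$.
\begin{enumerate}
\item[(a)] The image of $I$ in $\mathfrak m/\mathfrak m^2$ has dimension at least $d$ over $R/\mathfrak m$.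
\item[(b)] If $I$ is generated by $d$ elements $x_1,\dots,x_d$, then these are linearly independent modulo $\mathfrak m^2$, we have $I\cap\mathfrak m^2=I\mathfrak m$, and $I$ is a minimal reduction.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $I''\subseteq I$ be generated by lifts of a basis of the image of $I$, so that $I\subseteq I''+\mathfrak m^2$. If $I\mathfrak m^s=\mathfrak m^{s+1}$, then $\mathfrak m^{s+1}\subseteq I''\mathfrak m^s+\mathfrak m^{s+2}$, and Nakayama's lemma gives $\mathfrak m^{s+1}=I''\mathfrak m^s\subseteq I''$. An ideal that contains a power of $\mathfrak m$ needs at least $\dim R=d$ generators.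

(b) The $x_i$ span the image of $I$, so they are independent by (a). Hence $\sum c_ix_i\in\mathfrak m^2$ forces all $c_i\in\mathfrak m$, which says $I\cap\mathfrak m^2=I\mathfrak m$. Let $I'\subseteq I$ be a reduction. By (a), $I'$ and $I$ have the same image in $\mathfrak m/\mathfrak m^2$, so $I\subseteq I'+\mathfrak m^2$. Therefore $I=I'+(I\cap\mathfrak m^2)=I'+I\mathfrak m$, and $I=I'$ by Nakayama's lemma.
\end{proof}

The converse of the last assertion needs an infinite residue field. By the theorem of Northcott and Rees, if $R/\mathfrak m$ is infinite, then every minimal reduction of $\mathfrak m$ is generated by $d=\dim R$ elements. These elements form a system of parameters, because the ideal they generate contains a power of $\mathfrak m$, and in a Cohen--Macaulay ring every system of parameters is a regular sequence.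

For $u\in R\setminus\{0\}$ the \emph{order} $\operatorname{ord}u$ is the largest $i$ with $u\in\mathfrak m^i$; it is finite by Krull's intersection theorem. The \emph{associated graded ring} is $G=\operatorname{gr}_{\mathfrak m}(R)=\bigoplus_{i\ge0}G_i$ with $G_i=\mathfrak m^i/\mathfrak m^{i+1}$. It is a Noetherian algebra over the field $G_0=R/\mathfrak m$, and the ideal $G_+=\bigoplus_{i\ge1}G_i$ is generated by $G_1$. The \emph{initial form} $u^*$ of $u$ is its nonzero class in $G_{\operatorname{ord}u}$. Depth of $G$ is taken with respect to $G_+$; thus $\operatorname{depth}G\ge1$ means that $G_+$ contains a nonzerodivisor of $G$.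

All our examples are finite free algebras over a power series ring, for which we fix notation. Let $k$ be an infinite field, $d\ge 1$, $P=k[[a_1,\dots,a_d]]$ and $J=(a_1,\dots,a_d)P$, and let $P_t$ be the space of forms of degree $t$. We set $J^s=P$ for $s\le0$. Multiplication by $a_1$ raises the order of a power series by exactly one, so
\begin{equation}\label{eq:cancel}
a_1p\in J^{s+1}\ \Longrightarrow\ p\in J^s\qquad(p\in P,\ s\in\mathbb Z).
\end{equation}

\section{The colon ideals $\mathfrak m^{n+1}:\mathfrak m$}\label{sec:colon}

From the reduction number on, the ideals $I\mathfrak m^j$ are powers of $\mathfrak m$ and no longer depend on $I$. This suggests an invariant of the ring alone: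
\[
\nu(R)=\sup\{n\ge1\mid \mathfrak m^{n+1}:\mathfrak m\ne\mathfrak m^n\},
\]
with $\nu(R)=0$ if there is no such $n$. An integer $n$ belongs to this set when some element $u$ of order less than $n$ is sent into $\mathfrak m^{n+1}$ by all of $\mathfrak m$, so that the order of $u$ jumps by at least two under every multiplication. Such jumps are visible in $G$.

\begin{lemma}\label{lem:socle}
Let $u\in(\mathfrak m^{n+1}:\mathfrak m)\setminus\mathfrak m^n$ and $i=\operatorname{ord}u$. Then $i<n$, and $u^*\in G_i$ is a nonzero element of $0:_GG_+$.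
\end{lemma}

\begin{proof}
We have $i<n$ because $u\notin\mathfrak m^n$. Hence $u\mathfrak m\subseteq\mathfrak m^{n+1}\subseteq\mathfrak m^{i+2}$, which says $u^*G_1=0$, and $G_1$ generates $G_+$.
\end{proof}

\begin{theorem}\label{thm:A}
Let $(R,\mathfrak m)$ be a local ring and $I$ a reduction of $\mathfrak m$. Then
\[
n_3(I)=\max\{\mathrm r_I(\mathfrak m),\nu(R)\}.
\]
So $n_3(I)=\mathrm r_I(\mathfrak m)$ if and only if $\mathfrak m^{n+1}:\mathfrak m=\mathfrak m^n$ for all $n>\mathrm r_I(\mathfrak m)$. If $\operatorname{depth}R>0$, then $n_3(I)<\infty$.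
\end{theorem}

\begin{proof}
Let $r=\mathrm r_I(\mathfrak m)$. For $j\ge r$ the ideal $I\mathfrak m^j=\mathfrak m^{j+1}$ is weakly $\mathfrak m$-full if and only if $\mathfrak m^{n+1}:\mathfrak m=\mathfrak m^n$ holds for $n=j+1$. If $\nu(R)\le r$, this holds for all $j\ge r$, so $n_3(I)\le r$, and \eqref{eq:lower} gives equality. If $r<\nu(R)<\infty$, it fails for $j=\nu(R)-1\ge r$ and holds for all $j\ge\nu(R)$, so $n_3(I)=\nu(R)$. If $\nu(R)=\infty$, it fails for infinitely many $j$, so $n_3(I)=\infty$. This proves the formula, and the second assertion restates the condition $\nu(R)\le r$.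

Now let $\operatorname{depth}R>0$, that is, $0:\mathfrak m=0$. The module $0:_GG_+$ is finitely generated over $G$ and killed by $G_+$, so it is a finite-dimensional $G_0$-vector space and vanishes in degrees above some $D$. Lemma~\ref{lem:socle} thus bounds the order $i$ of an element $u\in(\mathfrak m^{n+1}:\mathfrak m)\setminus\mathfrak m^n$ by $D$. This alone does not bound $n$; we also need that $i$ grows with $n$. Write $\mathfrak m=(y_1,\dots,y_\mu)$ and let $\varphi\colon R\to R^\mu$ be the map $u\mapsto(y_1u,\dots,y_\mu u)$, which is injective because $0:\mathfrak m=0$. The Artin--Rees lemma, applied to $\varphi(R)\subseteq R^\mu$, gives an integer $c\ge0$ with $\mathfrak m^{s}R^\mu\cap\varphi(R)\subseteq\mathfrak m^{s-c}\varphi(R)=\varphi(\mathfrak m^{s-c})$ for all $s\ge c$. For $u$ as above with $n+1\ge c$ we have $\varphi(u)\in\mathfrak m^{n+1}R^\mu$, hence $u\in\mathfrak m^{n+1-c}$ by injectivity. Thus $n+1-c\le i\le D$, and $\nu(R)<\infty$.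
\end{proof}

\begin{remark}
The depth hypothesis is needed for finiteness. If $0\ne u\in 0:\mathfrak m$, then $u\in\mathfrak m^{n+1}:\mathfrak m$ for all $n$ and $u\notin\mathfrak m^n$ for $n>\operatorname{ord}u$, so $\nu(R)=n_3(I)=\infty$.
\end{remark}

\begin{example}\label{ex:hyper}
Let $r\ge0$, $R=P[z]/(z^{r+1})$ and $I=JR$. This is a local ring with residue field $k$ and $\mathfrak m=(a_1,\dots,a_d,z)$. It is $P$-free with basis $1,z,\dots,z^r$, hence Cohen--Macaulay of dimension $d$, and
\[
\mathfrak m^n=\bigoplus_{i=0}^rJ^{n-i}z^i,\qquad I\mathfrak m^n=\bigoplus_{i=0}^rJ\cdot J^{n-i}z^i .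
\]
Now $J\cdot J^{s}=J^{s+1}$ holds for $s\ge0$ and fails for $s<0$, where it would read $J=P$. So $I\mathfrak m^n=\mathfrak m^{n+1}$ if and only if $n\ge r$. Thus $\mathrm r_I(\mathfrak m)=r$, and $I$ is a minimal reduction by Lemma~\ref{lem:red}(b). If $u=\sum p_iz^i$ lies in $\mathfrak m^{n+1}:\mathfrak m$, then $a_1p_i\in J^{n+1-i}$, so $p_i\in J^{n-i}$ by \eqref{eq:cancel} and $u\in\mathfrak m^n$. Hence $\nu(R)=0$ and $n_3(I)=r$.
\end{example}

\section{Reduction number at most two}\label{sec:equality}

By Lemma~\ref{lem:socle}, a nonzerodivisor in $G_+$ rules out all jumps of order. The standard way to produce one is to show that the initial forms of the generators of $I$ form a regular sequence in $G$. We use the criterion of Valabrega and Valla \cite{VV} in the following form. Let $x_1,\dots,x_d\in\mathfrak m\setminus\mathfrak m^2$ be a regular sequence in $R$ and $I=(x_1,\dots,x_d)$. Then $x_1^*,\dots,x_d^*$ is a regular sequence in $G$ if and only if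
\begin{equation}\label{eq:VV}
I\cap\mathfrak m^n=I\mathfrak m^{n-1}\qquad\text{for all }n\ge1 .
\end{equation}

\begin{theorem}\label{thm:B}
Let $(R,\mathfrak m)$ be a Cohen--Macaulay local ring with infinite residue field and $d=\dim R\ge1$, and let $I$ be a minimal reduction of $\mathfrak m$. If $\mathrm r_I(\mathfrak m)\le2$, or if $\operatorname{depth}\operatorname{gr}_{\mathfrak m}(R)\ge1$, then $n_3(I)=\mathrm r_I(\mathfrak m)$.
\end{theorem}

\begin{proof}
If $G_+$ contains a nonzerodivisor, then $0:_GG_+=0$. Lemma~\ref{lem:socle} gives $\nu(R)=0$, and Theorem~\ref{thm:A} gives the equality.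

Suppose $\mathrm r_I(\mathfrak m)\le2$. Since the residue field is infinite, $I=(x_1,\dots,x_d)$, and since $R$ is Cohen--Macaulay, $x_1,\dots,x_d$ is a regular sequence. By Lemma~\ref{lem:red}(b), $x_i\in\mathfrak m\setminus\mathfrak m^2$. We check \eqref{eq:VV}. For $n=1$ both sides equal $I$. For $n=2$ it is Lemma~\ref{lem:red}(b). For $n\ge3$ we have $\mathfrak m^n=I\mathfrak m^{n-1}\subseteq I$, so both sides equal $\mathfrak m^n$. Hence $x_1^*\in G_+$ is a nonzerodivisor of $G$, and the first case applies.
\end{proof}

The proof shows where a counterexample must come from. For $r=\mathrm r_I(\mathfrak m)$, condition \eqref{eq:VV} holds automatically for $n\le2$ and for $n\ge r+1$. The first case in which anything is left to check is $r=3$, and there the only remaining condition is $I\cap\mathfrak m^3=I\mathfrak m^2$. A counterexample with $r=3$ must therefore contain an element $w=\sum_lx_lg_l$ of $\mathfrak m^3$ that does not lie in $I\mathfrak m^2$. By Lemma~\ref{lem:red}(b) we may take the coefficients $g_l$ in $\mathfrak m$, so that $w$ is expected to have order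 two, but has order at least three.

\section{Rings with prescribed jumps of order}\label{sec:rings}

We want to choose such elements $w$ freely and still be able to compute every power of $\mathfrak m$. To force a given element $w$ into $\mathfrak m^r$, we adjoin an element $z_w$ of $\mathfrak m$ with $z_w^r=w$. To keep the powers of $\mathfrak m$ under control, we let all other products of new variables vanish. To obtain a Cohen--Macaulay ring, we arrange that the result is free over $P$.

The data are an integer $r\ge3$, a free $P$-module $E$ with a finite basis $(g_j)$, and a finite nonempty set $\mathcal W$ of nonzero elements of $E_1$, where $E_t=\bigoplus_jP_tg_j$. Put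
\[
U=\sum_{w\in\mathcal W}Pw\subseteq JE,\qquad U_0=0,\qquad U_t=\sum_{w\in\mathcal W}P_{t-1}w\subseteq E_t\quad(t\ge1).
\]
Every $e\in E$ has an expansion $e=\sum_{t\ge0}e_t$ with $e_t\in E_t$. Take variables $z_w$ $(w\in\mathcal W)$, treat the $g_j$ as variables as well, and let
\[
A=P[z_w,g_j]\big/\bigl(z_wz_{w'}\ (w\ne w'),\ z_w^{r+1},\ z_wg_j,\ g_ig_j\bigr).
\]
The relations are monomials, so $A$ is $P$-free on the remaining monomials $1$, $z_w^s$ $(1\le s\le r)$ and $g_j$. We identify $E$ with the $P$-span of the $g_j$ in $A$. Each $z_{w'}$ and each $g_j$ annihilates $z_w^r-w$, so the $P$-submodule $K=\sum_wP(z_w^r-w)$ is an ideal of $A$. Put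
\[
R=A/K,\qquad \mathfrak n=(z_w,g_j)R .
\]

\begin{proposition}\label{prop:ring}
The ring $R$ has the following properties.
\begin{enumerate}
\item[(a)] It is $P$-free with basis $1$, $z_w^s$ $(w\in\mathcal W,\ 1\le s\le r-1)$, $g_j$. It is a complete Cohen--Macaulay local ring of dimension $d$ with residue field $k$ and maximal ideal $\mathfrak m=(a_l,z_w,g_j)$. Moreover $R/\mathfrak n=P$ and $\mathfrak n^{r+1}=0$.
\item[(b)] For all $n\ge1$,
\begin{equation}\label{eq:powers}
\mathfrak m^n=J^n\oplus\bigoplus_{w}\bigoplus_{s=1}^{r-1}J^{n-s}z_w^s\oplus E_{(n)},\qquad E_{(n)}=J^{n-1}E+J^{n-r}U .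
\end{equation}
\item[(c)] For $n\ge1$, an element $e\in E$ lies in $E_{(n)}$ if and only if $e_t=0$ for $t\le n-r$ and $e_t\in U_t$ for $n-r+1\le t\le n-2$.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) The elements $z_w^r-w$ can replace the $z_w^r$ in the basis of $A$, because each $w$ lies in the span of the $g_j$. This gives the basis of $R$. The ideal $\mathfrak n$ is the $P$-span of all basis elements other than $1$, so $R/\mathfrak n=P$. A product of $r+1$ of the $z_w$ and $g_j$ is zero already in $A$, so $\mathfrak n^{r+1}=0$. Since $\mathfrak n$ is nilpotent, $R$ is local of dimension $d$ with residue field $k$ and maximal ideal $JR+\mathfrak n$. As a finite $P$-module, $R$ is Noetherian and $J$-adically complete, and $\mathfrak m^{r+1}\subseteq JR\subseteq\mathfrak m$ shows that it is $\mathfrak m$-adically complete. The sequence $a_1,\dots,a_d$ is regular on the free $P$-module $R$, so $\operatorname{depth}R=d$.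

(b) The ring $R$ is spanned over $P$ by monomials in the $z_w$ and $g_j$. Hence $\mathfrak m^n$ is the $P$-span of all products of at least $n$ of the elements $a_l,z_w,g_j$. Such a product is zero unless it is a monomial in the $a_l$ times one of $1$, $z_w^s$ $(1\le s\le r-1)$, $z_w^r=w$, $g_j$, and the monomial then has degree at least $n$, $n-s$, $n-r$, $n-1$, respectively. These products span the right-hand side of \eqref{eq:powers}.

(c) The module $J^{n-1}E$ consists of the elements whose components of degree at most $n-2$ vanish, and $n-r\le n-2$. An element $\sum_wf_ww$ with $f_w\in J^{n-r}$ has degree-$t$ component $\sum_w(f_w)_{t-1}w\in U_t$, which vanishes for $t\le n-r$. So the conditions are necessary. Conversely, if they hold, then the components $e_t$ with $n-r+1\le t\le n-2$ lie in $U_t\subseteq J^{t-1}U\subseteq J^{n-r}U$, and the sum of the components with $t\ge n-1$ lies in $J^{n-1}E$.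
\end{proof}

Part (c) has a simple reading for a homogeneous element $0\ne e\in E_t$:
\begin{equation}\label{eq:order}
\operatorname{ord}e=t+1\ \text{ if }e\notin U_t,\qquad\operatorname{ord}e=t+r-1\ \text{ if }e\in U_t .
\end{equation}
Indeed, (c) says that $e\in E_{(n)}$ if and only if $n\le t+1$, or $e\in U_t$ and $n\le t+r-1$. An element that enters $U$ when multiplied by $a_l$ thus gains $r-1\ge 2$ in order instead of one. For $r=2$ one would have $J^{n-2}U\subseteq J^{n-1}E$, and $U$ would leave no trace in \eqref{eq:powers}, in agreement with Theorem~\ref{thm:B}.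

The reduction numbers do not depend on the finer structure of $\mathcal W$.

\begin{proposition}\label{prop:rednum}
Every reduction $I'$ of $\mathfrak m$ satisfies $\mathrm r_{I'}(\mathfrak m)\le r$. The ideal $I=(a_1,\dots,a_d)R$ is a minimal reduction of $\mathfrak m$ with $\mathrm r_I(\mathfrak m)=r$.
\end{proposition}

\begin{proof}
If an ideal $I'\subseteq\mathfrak m$ satisfies $\mathfrak m=I'+\mathfrak n$, then $\mathfrak m^{r+1}\subseteq I'\mathfrak m^r+\mathfrak n^{r+1}=I'\mathfrak m^r$, so $I'$ is a reduction with $\mathrm r_{I'}(\mathfrak m)\le r$. Every reduction $I'$ is of this kind. Its image in $R/\mathfrak n=P$ is a reduction of $J$, so by Lemma~\ref{lem:red}(a) it maps onto the $d$-dimensional space $J/J^2$, and by Nakayama's lemma it equals $J$. The ideal $I$ is also of this kind, and it is a minimal reduction by Lemma~\ref{lem:red}(b).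

It remains to show $I\mathfrak m^{r-1}\ne\mathfrak m^r$. We have $I\mathfrak m^{r-1}=J\mathfrak m^{r-1}$, and by \eqref{eq:powers} its $E$-component is
\[
JE_{(r-1)}=J(J^{r-2}E+U)=J^{r-1}E+JU\subseteq J^2E ,
\]
because $r\ge3$ and $U\subseteq JE$. An element $w\in\mathcal W$ lies in $\mathfrak m^r$, since $w=z_w^r$, but not in $J^2E$, since $0\ne w\in E_1$.
\end{proof}

The last step shows that $w\in(I\cap\mathfrak m^r)\setminus I\mathfrak m^{r-1}$, so \eqref{eq:VV} fails for $n=r$, as intended.

\section{The counterexample with $\mathrm r_I(\mathfrak m)=3$ and $n_3(I)=4$}\label{sec:example}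

Let $d=2$ and $r=3$, and write $a,b$ for $a_1,a_2$. By Theorem~\ref{thm:A} we need an element of $(\mathfrak m^{n+1}:\mathfrak m)\setminus\mathfrak m^n$ for some $n\ge4$. Look for it in $E_t$; then it is killed by $\mathfrak n$, and only $a$ and $b$ matter. By \eqref{eq:order}, an element $x\in E_t\setminus U_t$ with $ax,bx\in U_{t+1}$ has order $t+1$, while $ax$ and $bx$ have order $t+3$. It works for $n=t+2$, so we need $t=2$: a module $E/U$ with linear relations and a nonzero class of degree two that is killed by $a$ and $b$. With three generators and four relations we have $\dim E_2=9>8\ge\dim U_2$, so there is room for $x$, while $\dim E_3=12=4\dim P_2$ leaves the possibility $U_3=E_3$. The relations below realize it.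

Let $E=Pg_0\oplus Pg_1\oplus Pg_2$, and let $\mathcal W$ consist of
\[
w_0=ag_0,\qquad w_1=ag_1-bg_0,\qquad w_2=ag_2-bg_1,\qquad w_3=bg_2 .
\]
The module $E/U$ is shown in Figure~\ref{fig:triangle}. With $z_i=z_{w_i}$, the ring of Section~\ref{sec:rings} is
\[
R=k[[a,b]][z_0,\dots,z_3,g_0,g_1,g_2]\big/\bigl(z_iz_j\ (i\ne j),\ z_ig_j,\ g_ig_j,\ z_i^3-w_i\bigr),
\]
where the relations $z_i^4=z_iw_i=0$ follow from the others. It is free of rank $12$ over $k[[a,b]]$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=3cm,y=1.5cm]
\node (A) at (0,2) {$g_0$};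
\node (B) at (1,1) {$g_1$};
\node (C) at (2,0) {$g_2$};
\node (D) at (0,1) {$ag_1=bg_0$};
\node (F) at (1,0) {$ag_2=bg_1$};
\node (H) at (0,0) {$a^2g_2$};
\draw[->] (A) -- node[left] {$b$} (D);
\draw[->] (B) -- node[above] {$a$} (D);
\draw[->] (B) -- node[left] {$b$} (F);
\draw[->] (C) -- node[above] {$a$} (F);
\draw[->] (D) -- node[left] {$b$} (H);
\draw[->] (F) -- node[above] {$a$} (H);
\end{tikzpicture}
\caption{A $k$-basis of the module $E/U$, where $E$ is free over $k[[a,b]]$ on $g_0,g_1,g_2$ and $U$ is generated by $ag_0$, $ag_1-bg_0$, $ag_2-bg_1$, $bg_2$ (Lemma~\ref{lem:triangle} with $h=2$). Multiplication by $a$ moves one step left, multiplication by $b$ moves one step down, and a step out of the triangle gives $0$. The corner $a^2g_2=abg_1=b^2g_0$ is nonzero and is killed by $a$ and $b$.}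
\label{fig:triangle}
\end{figure}

\begin{theorem}\label{thm:example}
The ring $R$ is a two-dimensional Cohen--Macaulay local ring with residue field $k$, and $I=(a,b)R$ is a minimal reduction of $\mathfrak m$ with $\mathrm r_I(\mathfrak m)=3$ and $n_3(I)=4$. In particular, the conjecture is false.
\end{theorem}

\begin{proof}
Propositions~\ref{prop:ring} and~\ref{prop:rednum} give everything except the value of $n_3(I)$. We show that $I\mathfrak m^3=\mathfrak m^4$ is not weakly $\mathfrak m$-full, by showing that $x=a^2g_2$ lies in $\mathfrak m^5:\mathfrak m$ but not in $\mathfrak m^4$. This gives $n_3(I)\ge4$, which already disproves the conjecture. The bound $n_3(I)\le4$ is the case $(d,r,N)=(2,3,4)$ of the proof of Theorem~\ref{thm:C} in Section~\ref{sec:general}.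

\emph{The inclusion $x\mathfrak m\subseteq\mathfrak m^5$.} We have $z_ix=g_jx=0$. Using $ag_2=w_2+bg_1$, $ag_1=w_1+bg_0$ and $ag_0=w_0$ in turn,
\[
ax=a^2w_2+ab(ag_1)=a^2w_2+ab\,w_1+b^2(ag_0)=a^2w_2+ab\,w_1+b^2w_0,\qquad bx=a^2w_3 .
\]
Both elements lie in $\mathfrak m^5$, because $w_i=z_i^3\in\mathfrak m^3$.

\emph{The element $x$ is not in $\mathfrak m^4$.} By \eqref{eq:powers} we must show $x\notin J^3E+JU$. We use the $k$-linear functional that reads off the corner of the triangle,
\[
\psi(f_0g_0+f_1g_1+f_2g_2)=[b^2]f_0+[ab]f_1+[a^2]f_2 ,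
\]
where $[\,\cdot\,]$ denotes the coefficient of a monomial. It kills $J^3E$. Modulo $J^3E$, the module $JU$ is spanned over $k$ by the eight elements
\[
\begin{array}{llll}
aw_0=a^2g_0, & aw_1=a^2g_1-abg_0, & aw_2=a^2g_2-abg_1, & aw_3=abg_2,\\[2pt]
bw_0=abg_0, & bw_1=abg_1-b^2g_0, & bw_2=abg_2-b^2g_1, & bw_3=b^2g_2 .
\end{array}
\]
The monomials $b^2g_0$, $abg_1$, $a^2g_2$ occur only in $aw_2$ and $bw_1$, and $\psi(aw_2)=\psi(bw_1)=1-1=0$. So $\psi$ vanishes on $J^3E+JU$, whereas $\psi(x)=1$.
\end{proof}

This is the mechanism described in the introduction. With $u=x$ and $n=4$, the formula for $ax$ reads $ax=ay+by'$ with $y=aw_2+bw_1$ and $y'=bw_0$. Then $c=bg_0$ satisfies $ca=y'\in\mathfrak m^4$, but $c\notin\mathfrak m^3$, since $bg_0$ is not in the $k$-span $U_1$ of the $w_i$.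

\section{The general family and the classification}\label{sec:general}

Return to the general data $(r,E,\mathcal W)$ of Section~\ref{sec:rings}. If $U_t=E_t$, then $U_{t+1}\supseteq P_1U_t=E_{t+1}$. So if $U_t=E_t$ for some $t$, there is a largest $h\ge0$ with $U_h\ne E_h$; we call it the \emph{top degree} of $E/U$. Every element of $E_h\setminus U_h$ can play the role of $x$, and above degree $h$ no such element exists. This determines $\nu(R)$.

\begin{proposition}\label{prop:nu}
If $E/U$ has top degree $h$, then $\nu(R)=h+r-1$.
\end{proposition}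

\begin{proof}
Let $n=h+r-1$ and $x\in E_h\setminus U_h$. By \eqref{eq:order}, $\operatorname{ord}x=h+1<n$, where the inequality uses $r\ge3$. We have $z_wx=g_jx=0$, and $a_lx\in E_{h+1}=U_{h+1}$ has order $h+r=n+1$ by \eqref{eq:order}. So $x\in(\mathfrak m^{n+1}:\mathfrak m)\setminus\mathfrak m^n$, and $\nu(R)\ge h+r-1$.

Now let $n\ge h+r$ and $u\in\mathfrak m^{n+1}:\mathfrak m$. Write $u=p+\sum_{w,s}p_{w,s}z_w^s+e$ with $p,p_{w,s}\in P$ and $e\in E$. Multiplication by $a_1$ preserves this decomposition, so $a_1u\in\mathfrak m^{n+1}$ and \eqref{eq:powers} give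
\[
a_1p\in J^{n+1},\qquad a_1p_{w,s}\in J^{n+1-s},\qquad a_1e\in E_{(n+1)} .
\]
By \eqref{eq:cancel}, $p\in J^n$ and $p_{w,s}\in J^{n-s}$. By Proposition~\ref{prop:ring}(c) for $n+1$, the component $(a_1e)_{t+1}=a_1e_t$ vanishes for $t+1\le n+1-r$, so $e_t=0$ for $t\le n-r$. For $t\ge n-r+1\ge h+1$ we have $e_t\in E_t=U_t$. Hence $e\in E_{(n)}$ by Proposition~\ref{prop:ring}(c), and $u\in\mathfrak m^n$.
\end{proof}

A counterexample needs $\nu(R)>r$, that is, $h\ge2$. This is where $d\ge2$ enters. For $d=1$ we have $U_t=a_1^tV$ $(t\ge1)$ for a subspace $V\subseteq E_0$, so a top degree exists only if $V=E_0$, and then $h=0$. With two variables, the triangle of Figure~\ref{fig:triangle} can be made as large as we like. If $d\geq 3$, we let the remaining variables act as zero on $E/U$.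

Let $d\ge2$ and $h\ge1$, let $E=\bigoplus_{i=0}^hPg_i$, and let $\mathcal W_h$ consist of
\[
a_1g_0,\qquad a_2g_h,\qquad a_1g_{i+1}-a_2g_i\ \ (0\le i<h),\qquad a_lg_i\ \ (3\le l\le d,\ 0\le i\le h).
\]
For $t\ge0$ let $T_t$ be the $k$-vector space with basis the symbols $[\alpha,\beta]$, where $\alpha,\beta\ge0$ are integers with $\alpha+\beta=h-t$, and put $[\alpha,\beta]=0$ if $\alpha<0$ or $\beta<0$. Define a $k$-linear map $\pi_t\colon E_t\to T_t$ by
\[
\pi_t(a_1^pa_2^qg_i)=[\,i-p,\ h-i-q\,]\qquad(p+q=t),
\]
and by $\pi_t(\mu g_i)=0$ for every monomial $\mu$ of degree $t$ that involves some $a_l$ with $l\ge3$. Thus $g_i$ sits at the lattice point $(i,h-i)$, and $a_1$, $a_2$ move it left and down. For $d=h=2$, the map $\pi_2$ is the functional $\psi$ of Section~\ref{sec:example}.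

\begin{lemma}\label{lem:triangle}
For $\mathcal W=\mathcal W_h$ and every $t\ge0$, the map $\pi_t$ is surjective with kernel $U_t$. In particular, $E/U$ has top degree $h$.
\end{lemma}

\begin{proof}
The map is surjective because $\pi_t(a_2^tg_\alpha)=[\alpha,h-t-\alpha]$. It is bijective for $t=0$, so let $t\ge1$.

\emph{The inclusion $U_t\subseteq\ker\pi_t$.} Let $\mu$ be a monomial of degree $t-1$ and $w\in\mathcal W_h$. If $\mu$ or $w$ involves some $a_l$ with $l\ge3$, then $\pi_t(\mu w)=0$ by definition. Otherwise $\mu=a_1^pa_2^q$, and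
\begin{align*}
\pi_t(\mu\,a_1g_0)&=[-p-1,\ h-q]=0,\qquad \pi_t(\mu\,a_2g_h)=[h-p,\ -q-1]=0,\\
\pi_t(\mu\,a_1g_{i+1})&=[i-p,\ h-i-1-q]=\pi_t(\mu\,a_2g_i).
\end{align*}

\emph{The bound $\dim E_t/U_t\le\dim T_t$.} We show that $E_t/U_t$ is spanned by the classes of $a_2^tg_\alpha$ with $0\le\alpha\le h-t$. A monomial multiple of $g_i$ that involves some $a_l$ with $l\ge3$ lies in $U_t$. In the other monomial multiples we may, modulo $U_t$, replace a factor $a_1g_{s+1}$ by $a_2g_s$ and conversely. Consider $a_1^pa_2^qg_i$ with $p+q=t$. If $p>i$, then $i$ replacements lead to $a_1^{p-i}a_2^{q+i}g_0$, a multiple of $a_1g_0$, which lies in $U_t$. If $p\le i$, then $p$ replacements lead to $a_2^tg_\alpha$ with $\alpha=i-p$. Finally, if $\alpha>h-t$, then $h-\alpha<t$ replacements in the other direction lead from $a_2^tg_\alpha$ to $a_1^{h-\alpha}a_2^{t-h+\alpha}g_h$, a multiple of $a_2g_h$, which lies in $U_t$.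

The surjection $E_t/U_t\to T_t$ induced by $\pi_t$ is therefore bijective. Since $T_h=k[0,0]\ne0$ and $T_t=0$ for $t>h$, the top degree is $h$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Put $h=N-r+1\ge2$, and let $R$ be the ring of Section~\ref{sec:rings} for the data $(r,E,\mathcal W_h)$. By Proposition~\ref{prop:ring}(a) it is a $d$-dimensional complete Cohen--Macaulay local ring with residue field $k$. By Lemma~\ref{lem:triangle} and Proposition~\ref{prop:nu}, $\nu(R)=h+r-1=N$. For every minimal reduction $I'$, Proposition~\ref{prop:rednum} gives $\mathrm r_{I'}(\mathfrak m)\le r<N$, so $n_3(I')=N$ by Theorem~\ref{thm:A}. This is (b), and $I=(a_1,\dots,a_d)R$ gives (a) by Proposition~\ref{prop:rednum}. For $(d,r,N)=(2,3,4)$ we have $h=2$, and $R$ is the ring of Theorem~\ref{thm:example}.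
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
Let $R$ and $I$ be as in the statement, and let $r=\mathrm r_I(\mathfrak m)$. Since $\operatorname{depth}R=d>0$, Theorem~\ref{thm:A} gives $r\le n_3(I)<\infty$, and Theorem~\ref{thm:B} gives $n_3(I)=r$ if $r\le2$. So no pair outside the stated set occurs. The pairs $(r,r)$ occur by Example~\ref{ex:hyper}, and the pairs $(r,N)$ with $3\le r<N$ occur by Theorem~\ref{thm:C}(a).
\end{proof}

\begin{remark}
Neither hypothesis of Theorem~\ref{thm:B} is necessary for the equality. Take $r\ge3$, $\mathcal W=\mathcal W_1$ and $I=(a_1,\dots,a_d)R$. Then $\nu(R)=r=\mathrm r_I(\mathfrak m)$ by Propositions~\ref{prop:nu} and~\ref{prop:rednum}, so $n_3(I)=r$, while $\nu(R)>0$ and Lemma~\ref{lem:socle} give $0:_GG_+\ne0$, that is, $\operatorname{depth}G=0$. A jump of order does occur in this ring, but not beyond the reduction number.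
\end{remark}

\begin{thebibliography}{9}

\bibitem{MQ} Cleto B. Miranda-Neto and Douglas S. Queiroz, \emph{Dao's question on the asymptotic behaviour of fullness}, arXiv:2308.03997 (2023).

\bibitem{VV} Valabrega and Valla, \emph{Form rings and regular sequences}, Nagoya Math. J. \textbf{72} (1978).

\end{thebibliography}
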